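# Weighted Neumann eigenvalues without symmetry: exponential horns, star-shaped domains and slightly shifted balls

## 1. A unit square in the plane with weight $|x|$

Work in $\mathbb R^2$ and measure mass with the density $|x|$. Let $Q=(2,3)\times(0,1)$. How small can
$$\frac{\int_Q|\nabla v|^2|x|\,dx}{\int_Q v^2|x|\,dx}\qquad\text{be, if}\quad \int_Q v\,|x|\,dx=0\ ?$$
On $Q$ we have $2\le|x|\le\sqrt{10}$, so the weight is almost constant. Let $c$ be the ordinary mean of $v$ on $Q$. Since $\int_Q v|x|=0$, we have $\int_Q (v-c)^2|x|=\int_Q v^2|x|+c^2\int_Q|x|\ge\int_Qv^2|x|$. The first nonzero Neumann eigenvalue of the unit square is $\pi^2$. Hence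
$$\int_Q v^2|x|\le\int_Q(v-c)^2|x|\le\sqrt{10}\int_Q(v-c)^2\le\frac{\sqrt{10}}{\pi^2}\int_Q|\nabla v|^2\le\frac{\sqrt{10}}{2\pi^2}\int_Q|\nabla v|^2|x| ,$$
and the quotient is at least $2\pi^2/\sqrt{10}>6$.

Now replace $Q$ by the disc $B_\rho$ centered at the origin with the same weighted mass. The mass of $B_\rho$ is $\int_{B_\rho}|x|\,dx=\frac{2\pi}3\rho^3$, and the mass of $Q$ is at least $2$, so $\rho^3\ge3/\pi>0.95$ and $\rho^2>0.95$. (If $\rho\ge1$ this is clear; otherwise $\rho^2\ge\rho^3$.) The function $v=x_1$ has weighted mean zero on $B_\rho$, and $\int_{B_\rho}x_1^2|x|\,dx=\pi\int_0^\rho r^4dr=\frac{\pi\rho^5}5$. Its quotient is $\frac{2\pi\rho^3/3}{\pi\rho^5/5}=\frac{10}{3\rho^2}<3.6$.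

So the square has a lowest quotient above $6$, and the centered disc of the same mass has one below $3.6$. The reason is simple. Far from the origin the weight is large but nearly constant. A constant factor in the weight cancels in the quotient, while it does count in the mass.

The square does not contain the origin, however. If a domain must contain the origin, it has to reach into the region where the weight vanishes, and it is no longer clear which side wins. That is the question of this lecture.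

## 2. Weighted eigenvalues, the question, and three theorems

Throughout, $N\ge2$, $\alpha\in(0,N)$, and
$$w(x)=|x|^\alpha,\qquad D=N+\alpha>2,\qquad w(E)=\int_Ew\,dx .$$
We write $B_s$ for the ball of radius $s$ about $0$, $B=B_1$, $S=\mathbb S^{N-1}$, $x=r\theta$ with $r=|x|$ and $\theta\in S$, and $\langle\cdot\rangle$ for the mean over $S$. "Domain" means open and connected.

**Definition 1.** For a bounded domain $\Omega$, $L^2(\Omega,w)$ is the space of measurable $u$ with $\int_\Omega u^2w<\infty$. The space $W(\Omega)=W^{1,2}(\Omega,|x|^\alpha,|x|^\alpha)$ consists of all $v\in W^{1,1}_{\rm loc}(\Omega)$ with $v,|\nabla v|\in L^2(\Omega,w)$, with norm $\|v\|_1^2=\int_\Omega(|\nabla v|^2+v^2)w$.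

For example, $|x|^\gamma$ with $\gamma\ne0$ has $|\nabla|x|^\gamma|^2w=\gamma^2r^{2\gamma-2+\alpha}$, which is integrable near $0$ exactly when $\gamma>1-\frac D2$. In that case $\gamma-1>-\frac D2>-N$, so the gradient is also locally integrable, and $|x|^\gamma\in W(B)$. With $N=2$, $\alpha=1$ this admits the unbounded function $|x|^{-1/4}$.

Since $\alpha<N$, Cauchy–Schwarz gives $\int_{B_s}|u|\le(\int_{B_s}u^2w)^{1/2}(\int_{B_s}|x|^{-\alpha})^{1/2}<\infty$, so $L^2(\Omega,w)\subset L^1_{\rm loc}(\Omega)$ continuously. Hence limits of weak gradients are weak gradients of the limits, and $W(\Omega)$ is a Hilbert space.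

**Definition 2.**
$$\mu_{1,\alpha}(\Omega)=\inf\left\{\frac{\int_\Omega|\nabla v|^2w}{\int_\Omega v^2w}:\ v\in W(\Omega)\setminus\{0\},\ \int_\Omega vw=0\right\},$$
and $\Omega^\sharp$ is the ball centered at the origin with $w(\Omega^\sharp)=w(\Omega)$.

For $\alpha=0$ this is the first nonzero eigenvalue of the Neumann Laplacian. In polar coordinates $w(B_s)=|S|s^D/D$, so the radius $\rho$ of $\Omega^\sharp$ satisfies
$$\frac{|S|}{D}\rho^D=w(\Omega). \tag{1}$$
Replacing $v(x)$ by $v(x/s)$ gives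
$$\mu_{1,\alpha}(B_s)=s^{-2}p,\qquad p:=\mu_{1,\alpha}(B). \tag{2}$$
Two facts about means are used all the time. First, $\min_c\int(v-c)^2w$ is attained at the $w$-mean of $v$. Second, if $\int_\Omega vw=0$, then $\int_\Omega(v-c)^2w\ge\int_\Omega v^2w$ for every $c$.

A known result says: *if $\Omega$ is a bounded Lipschitz domain containing the origin and symmetric with respect to the origin, and $\alpha\in(0,N)$, then the infimum defining $\mu_{1,\alpha}(\Omega)$ is achieved and $\mu_{1,\alpha}(\Omega)\le\mu_{1,\alpha}(\Omega^\sharp)$, with equality if and only if $\Omega=\Omega^\sharp$.* Symmetry helps visibly: on a symmetric domain every odd function has $w$-mean zero and is admissible. Without symmetry an odd function may fail to be admissible, and moving the domain to repair this changes the weight.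

The following problem comes from Friedemann Brock, Francesco Chiacchio, Gisella Croce, Anna Mercaldo, "Shape of extremal functions for weighted Sobolev-type inequalities", arXiv:2311.01083 (2023). *Can the symmetry assumption be removed? Prove or disprove: for every bounded Lipschitz domain $\Omega\subset\mathbb R^N$, $N\ge2$, containing the origin, and every $\alpha\in(0,N)$, one has $\mu_{1,\alpha}(\Omega)\le\mu_{1,\alpha}(\Omega^\sharp)$, with equality if and only if $\Omega=\Omega^\sharp$.*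

The statement is false for every $N\ge2$ and every $\alpha\in(0,N)$. For each such $N,\alpha$ we prove the following.

**Theorem A.** There are bounded Lipschitz domains $\Omega_R\ni0$ ($R\ge2$) with
$$\mu_{1,\alpha}(\Omega_R)\ge c\,R^{2\alpha/(N+\alpha)}\,\mu_{1,\alpha}(\Omega_R^\sharp),\qquad c=c(N,\alpha)>0 .$$
Hence $\sup_\Omega\mu_{1,\alpha}(\Omega)/\mu_{1,\alpha}(\Omega^\sharp)=\infty$.

**Theorem B.** If $\Omega\ni0$ is a bounded domain that is star-shaped with respect to $0$ (for example convex), then $\mu_{1,\alpha}(\Omega)\le K\mu_{1,\alpha}(\Omega^\sharp)$ with $K=2^{D+3+2/D}/(N-1)$.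

**Theorem C.** There are $C^\infty$ strictly convex domains $\Omega_t\ni0$, converging in $C^\infty$ to $B$ as $t\to0^+$, with $\mu_{1,\alpha}(\Omega_t)>\mu_{1,\alpha}(\Omega_t^\sharp)$ for all small $t>0$. More precisely,
$$\mu_{1,\alpha}(\Omega_t)-\mu_{1,\alpha}(\Omega_t^\sharp)=\bar m\,t^2+O(t^3),\qquad\bar m>0 .$$
So the centered ball is not even a local maximizer, and the constant in Theorem B cannot be $1$.

Theorem A alone settles the problem. Theorem B says that an unbounded ratio needs domains that are not star-shaped about $0$. Theorem C says that convexity does not restore the inequality.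

## 3. Hardy's inequality, the removable origin, and compactness

These three lemmas show that the zero of the weight at the origin causes no trouble.

**Lemma 1 (Hardy).** There is $C=C(N,\alpha)$ with $\int_Bv^2|x|^{-2}w\le C\|v\|_1^2$ for all $v\in W(B)$.

*Proof.* Let $\chi=1$ for $r\le\frac12$ and $\chi=2-2r$ for $\frac12\le r\le1$. On almost every ray, $v$ is absolutely continuous on $[\varepsilon,1)$ for each $\varepsilon>0$, with derivative in $L^2(\varepsilon,1)$, so it extends continuously to $r=1$. Thus $f=\chi v$ is absolutely continuous on $[\varepsilon,1]$ and $f(1)=0$. Integrating $(f^2r^{D-2})'$ gives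
$$(D-2)\int_\varepsilon^1f^2r^{D-3}dr=-\varepsilon^{D-2}f(\varepsilon)^2-2\int_\varepsilon^1ff'r^{D-2}dr\le2\Big(\int_\varepsilon^1f^2r^{D-3}\Big)^{1/2}\Big(\int_\varepsilon^1f'^2r^{D-1}\Big)^{1/2}.$$
The integral on the left is finite, so we may divide. Letting $\varepsilon\to0$, $\int_0^1f^2r^{D-3}dr\le\frac4{(D-2)^2}\int_0^1f'^2r^{D-1}dr$, and $f'^2\le2v_r^2+8v^2$. Integrate over $\theta\in S$. This bounds $\int_{B_{1/2}}v^2|x|^{-2}w$. For $r\ge\frac12$ use $|x|^{-2}\le4$. $\square$

The proof uses $v$ only away from the origin, and by scaling it applies to any small ball about $0$.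

**Lemma 2.** If $0\in\Omega$, $v\in W^{1,1}_{\rm loc}(\Omega\setminus\{0\})$ and $v,|\nabla v|\in L^2(\Omega,w)$, then $v\in W(\Omega)$.

*Proof.* Near $0$ the functions $v$ and $\nabla v$ are in $L^1$, because $L^2(w)\subset L^1$ there. By Lemma 1, scaled, $v/|x|\in L^2(w)$ near $0$, so $v/|x|\in L^1$ near $0$ as well. Let $\eta_\varepsilon=\min\{1,(|x|/\varepsilon-1)_+\}$. It vanishes on $B_\varepsilon$, equals $1$ off $B_{2\varepsilon}$, and $|\nabla\eta_\varepsilon|=1/\varepsilon\le2/|x|$ in between. For $h\in C_c^\infty(\Omega)$, testing with $\eta_\varepsilon h$ gives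
$$\int v\,\eta_\varepsilon\,\partial_ih+\int v\,h\,\partial_i\eta_\varepsilon=-\int\partial_iv\,\eta_\varepsilon h .$$
The middle term is at most $2\sup|h|\int_{B_{2\varepsilon}}|v|/|x|\to0$, and the other two converge by dominated convergence. So the gradient on $\Omega\setminus\{0\}$ is the weak gradient on $\Omega$. $\square$

**Lemma 3.** The embedding $W(B)\hookrightarrow L^2(B,w)$ is compact. Hence the weighted Neumann problem on $B$ has discrete spectrum, and $p=\mu_{1,\alpha}(B)>0$ is attained.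

*Proof.* By Lemma 1, $\int_{B_s}v^2w\le s^2\int_{B_s}v^2|x|^{-2}w\le Cs^2\|v\|_1^2$. On $B\setminus\overline{B_s}$ the weight lies between positive constants, so Rellich's theorem applies. A bounded sequence has, by a diagonal choice over $s=\frac1n$, a subsequence converging in $L^2(B\setminus B_s,w)$ for every $s$, and the estimate on $B_s$ makes it Cauchy in $L^2(B,w)$. An eigenfunction for the eigenvalue $0$ has $\nabla v=0$, so it is constant. Therefore the next eigenvalue, which is $p$, is positive. $\square$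

## 4. A straight tube fails, an exponential horn works

### 4.1. The straight tube

The square of Section 1 suggests an obvious repair: join a far-away fat piece to the origin by a thin tube. Take $N=2$, $\alpha=1$, $R\ge2$, $0<\delta\le\frac1{8R}$ and
$$T=P\cup Q_R,\qquad P=(-\delta,R]\times(-\delta,\delta),\quad Q_R=(R,R+1)\times(-\tfrac12,\tfrac12).$$
Test with $\xi=1$ for $x_1\le0$, $\xi=1-x_1/R$ for $0\le x_1\le R$, $\xi=0$ for $x_1\ge R$. Then
$$\int_T|\nabla\xi|^2|x|\le\frac{2\delta}{R^2}\int_0^R(s+\delta)\,ds\le2\delta,\qquad\int_T\xi^2|x|\ge\frac14\cdot2\delta\int_0^{R/2}s\,ds=\frac{\delta R^2}{16}.$$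
Also $w(P)\le2\delta(R+\delta)^2\le8\delta R^2\le R\le w(Q_R)$, so $w(P)\le\frac12w(T)$. Since $\xi$ vanishes off $P$, Cauchy–Schwarz gives $(\int\xi w)^2/w(T)\le\frac12\int\xi^2w$, and subtracting the mean from $\xi$ costs at most half of $\int\xi^2w$. Hence $\mu_{1,1}(T)\le2\delta\cdot\frac{32}{\delta R^2}=64R^{-2}$. On the other side $w(T)\le2w(Q_R)\le2(R+2)\le4R$, so by (1) $\rho^3\le6R/\pi<2R$. Lemma 4 below shows $p>N-1=1$, so $\mu_{1,1}(T^\sharp)=p\rho^{-2}>(2R)^{-2/3}$. For $R\ge32$ we have $64R^{-2}\le(2R)^{-2/3}$, and thus $\mu_{1,1}(T)<\mu_{1,1}(T^\sharp)$, **no matter how thin the tube is**.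

So thinness does not remove the tube from the spectrum. A long tube carries its own slow functions, with quotient of order $R^{-2}$, and in the limit of small $\delta$ its width drops out of that quotient.

### 4.2. The one-dimensional inequality that replaces it

On the tube the quotient is governed by the one-dimensional weight $\omega(s)=s^\alpha$, whose logarithmic derivative $\alpha/s$ is only of order $1/R$ on most of the tube. Suppose instead that $\omega'\ge\omega>0$ on $[\sigma,R]$ and $f(R)=0$. Then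
$$\int_\sigma^Rf^2\omega\le\int_\sigma^Rf^2\omega'=-f(\sigma)^2\omega(\sigma)-2\int_\sigma^Rff'\omega\le2\Big(\int_\sigma^R f^2\omega\Big)^{1/2}\Big(\int_\sigma^R f'^2\omega\Big)^{1/2},$$
so $\int f^2\omega\le4\int f'^2\omega$, with a constant that does not see the length. A tube whose width grows exponentially toward the fat end has this property.

### 4.3. Proof of Theorem A

For $R\ge2$ put $\varepsilon=e^{-R}$ and
$$H=\{(x_1,x'):0<x_1<R,\ |x'|<e^{x_1-R}\},\qquad\Omega_R=H\cup B_\varepsilon .$$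
If $x\in B_\varepsilon$ and $x_1>0$, then $x_1<\varepsilon<R$ and $|x'|<e^{-R}<e^{x_1-R}$, so $x\in H$. Hence $\Omega_R=\{-\varepsilon<x_1<R,\ |x'|<\phi(x_1)\}$ with $\phi=\sqrt{\varepsilon^2-x_1^2}$ for $x_1\le0$ and $\phi=e^{x_1-R}$ for $x_1\ge0$. The boundary is a piece of a sphere, then a smooth surface of revolution meeting it along $x_1=0$ in a Lipschitz way (the slopes of $\phi$ there are $0$ and $e^{-R}$), then a flat face meeting that surface at a positive angle. So $\Omega_R$ is a bounded Lipschitz domain containing $0$. It is not star-shaped about $0$: it contains points arbitrarily near $x_1=R$, $|x'|=1$, whose halves are near $x_1=\frac R2$, $|x'|=\frac12$, and $e^{-R/2}\le e^{-1}<\frac12$.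

Let $v\in W(\Omega_R)$ and let $U=H\cap\{x_1>R-1\}$ be the fat end.

**Step 1 (the fat end).** This step compares with an unweighted Poincaré inequality. $U$ is a translate of the fixed Lipschitz domain $\{-1<s<0,\ |x'|<e^s\}$. Let $\Lambda$ be its unweighted Poincaré constant, so that $\int(u-\bar u)^2\le\Lambda\int|\nabla u|^2$. On $U$ we have $(R-1)^\alpha\le w\le(R^2+1)^{\alpha/2}$, and $\frac{R^2+1}{(R-1)^2}=1+\frac{2R}{(R-1)^2}$ is decreasing in $R$ with value $5$ at $R=2$. So the ratio of the bounds is at most $5^{\alpha/2}$. With $c$ the unweighted mean of $v$ on $U$ and $z:=v-c$,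
$$\int_Uz^2w\le5^{\alpha/2}\Lambda\int_U|\nabla v|^2w. \tag{3}$$

**Step 2 (the horn).** This step carries the control from the fat end down the whole horn. Use coordinates $x_1=s$, $x'=e^{s-R}y$ with $|y|<1$. Then $w\,dx=\omega_y(s)\,ds\,dy$ with
$$\omega_y(s)=e^{(N-1)(s-R)}\big(s^2+e^{2(s-R)}|y|^2\big)^{\alpha/2},\qquad\omega_y'\ge(N-1)\omega_y\ge\omega_y,$$
because the second factor is increasing in $s$. Moreover $\partial_sz=\partial_1v+x'\cdot\nabla'v$ and $|x'|\le1$, so $|\partial_sz|\le\sqrt2|\nabla v|$. Let $\eta=1$ for $s\le R-1$ and $\eta=R-s$ for $s\ge R-1$. For a.e. $y$ and each $\sigma>0$, $z$ is absolutely continuous on $[\sigma,R]$ (its $s$-derivative is square integrable there, since the weight is bounded below), so $f=\eta z$ is too, and $f(R)=0$. By Section 4.2, $\int_\sigma^Rf^2\omega_y\le4\int_\sigma^Rf'^2\omega_y$. Let $\sigma\to0$. Since $f'^2\le2z_s^2+2z^2\mathbf 1_{s>R-1}$, integration in $y$ gives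
$$\int_H(\eta z)^2w\le16\int_H|\nabla v|^2w+8\int_Uz^2w .$$
As $z^2\le(\eta z)^2+z^2\mathbf 1_U$, we obtain with (3)
$$\int_Hz^2w\le C_1\int_H|\nabla v|^2w,\qquad C_1=16+9\cdot5^{\alpha/2}\Lambda. \tag{4}$$

**Step 3 (the tip).** This step controls the part of $B_\varepsilon$ outside the horn. Let $A=B_\varepsilon\cap\{x_1>0\}\subset H$. Then $w(A)=\frac12w(B_\varepsilon)$. Let $c'$ be the $w$-mean of $z$ on $B_\varepsilon$. By (2), $\int_{B_\varepsilon}(z-c')^2w\le\frac{\varepsilon^2}p\int_{B_\varepsilon}|\nabla v|^2w$. From $c'^2\le2z^2+2(z-c')^2$ on $A$,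
$$c'^2w(B_\varepsilon)=2c'^2w(A)\le4\int_Az^2w+4\int_A(z-c')^2w .$$
Therefore
$$\int_{B_\varepsilon}z^2w\le2c'^2w(B_\varepsilon)+2\int_{B_\varepsilon}(z-c')^2w\le8\int_Az^2w+\frac{10\varepsilon^2}p\int_{B_\varepsilon}|\nabla v|^2w. \tag{5}$$

**Step 4 (comparison).** This step adds the estimates and compares with the centered ball. Since $A\subset H$ and $\varepsilon\le1$, (4) and (5) give
$$\int_{\Omega_R}(v-c)^2w\le\Big(9C_1+\frac{10}p\Big)\int_{\Omega_R}|\nabla v|^2w .$$
If $\int vw=0$, the left side is at least $\int v^2w$. So $\mu_{1,\alpha}(\Omega_R)\ge(9C_1+10/p)^{-1}$, independently of $R$. On the other hand $w(\Omega_R)\ge w(U)\ge(R-1)^\alpha|U|\ge(R/2)^\alpha|U|$, and $|U|$ does not depend on $R$. By (1) the radius $\rho_R$ of $\Omega_R^\sharp$ is at least $c''R^{\alpha/D}$ with $c''>0$, so $\mu_{1,\alpha}(\Omega_R^\sharp)=p\rho_R^{-2}\le C R^{-2\alpha/D}$. Dividing proves Theorem A. For $R$ large, $\mu_{1,\alpha}(\Omega_R)>\mu_{1,\alpha}(\Omega_R^\sharp)$, and the proposed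 statement is disproved. $\blacksquare$

## 5. The spectrum of the unit ball

Theorems B and C need information about $B$. Recall that a spherical harmonic $Y_l$ of degree $l$ satisfies $-\Delta_SY_l=\lambda_lY_l$ with $\lambda_l=l(l+N-2)$. So $\lambda_0=0$, $\lambda_1=N-1$, $\lambda_2=2N$, and the harmonics of degree $1$ are the functions $a\cdot\theta$, $a\in\mathbb R^N$. Put
$$Lu=w^{-1}\mathrm{div}(w\nabla u)=\Delta u+\frac\alpha ru_r,\qquad L_lf=f''+\frac{D-1}rf'-\frac{\lambda_l}{r^2}f,$$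
so that $L(fY_l)=(L_lf)Y_l$. Let $\beta_l\ge0$ solve $\beta_l(\beta_l+D-2)=\lambda_l$, and write $\beta=\beta_1$. At exponent $1$ the left side is $D-1>N-1$, and at exponent $2$ it is $2D>2N$, hence
$$0<\beta<1,\qquad\beta_2<2 .$$

**The radial solutions.** We have $L_lr^{\beta_l+2m}=4m\big(m+\beta_l+\frac D2-1\big)r^{\beta_l+2m-2}$. Comparing coefficients,
$$f_l(r;\mu)=r^{\beta_l}\sum_{m\ge0}\frac{(-\mu r^2/4)^m}{m!\,(\beta_l+D/2)_m} \tag{6}$$
solves $L_lf+\mu f=0$, where $(b)_m=b(b+1)\cdots(b+m-1)$. It is entire in $\mu$ and smooth for all $r>0$. Let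
$$Q_l(f)=\int_0^1\Big(f'^2+\frac{\lambda_l}{r^2}f^2\Big)r^{D-1}dr .$$
Then $Q_l(f_l)<\infty$: for $l\ge1$ the integrand is $O(r^{2\beta_l+D-3})$, and for $l=0$ we have $f_0'=O(r)$. Near $0$ a second solution is $f_l(r)\int_r^{r_0}f_l^{-2}s^{1-D}ds$, of exact order $r^{-(D-2)-\beta_l}$. For $l\ge1$, $r^{D-3}$ times its square has order $r^{1-D-2\beta_l}$, not integrable as $D>2$. For $l=0$ its derivative has exact order $r^{1-D}$, and $r^{D-1}r^{2-2D}=r^{1-D}$ is not integrable. So the solutions of finite energy are the multiples of $f_l$.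

**Separation of variables.** Let $V_l$ be the space of $f$, locally absolutely continuous on $(0,1]$, with $\int_0^1f^2r^{D-1}+Q_l(f)<\infty$. If $\langle Y_l^2\rangle=1$, then $\langle|\nabla_SY_l|^2\rangle=\lambda_l$, so $\int_B|\nabla(fY_l)|^2w=|S|Q_l(f)$, and $fY_l\in W(B)$ for $f\in V_l$ by Lemma 2. Conversely, for $v\in W(B)$ put $f(r)=\langle v(r\,\cdot)Y_l\rangle$. Then $f'^2\le\langle v_r^2\rangle$, and $\lambda_lf=\langle\nabla_Sv\cdot\nabla_SY_l\rangle$ gives $\lambda_lf^2\le\langle|\nabla_Sv|^2\rangle$, so $f\in V_l$. Over an orthonormal basis of spherical harmonics, the spaces $\{fY_l:f\in V_l\}$ are closed, mutually orthogonal for both $\int vhw$ and $\int\nabla v\cdot\nabla h\,w$, and together they span $W(B)$. By Lemma 3 the spectrum of $B$ is the union, with multiplicities, of the discrete spectra of $Q_l$ in $L^2(r^{D-1}dr)$. If $f$ is an eigenfunction of $Q_l$ with eigenvalue $m$, then $\int(f'q'+\frac{\lambda_l}{r^2}fq)r^{D-1}=m\int fqr^{D-1}$ for all $q\in V_l$.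 Testing with $q\in C_c^\infty(0,1)$ gives $L_lf+mf=0$. Testing with $q$ equal to $1$ near $r=1$ and $0$ near $0$ gives $f'(1)=0$. By finite energy $f$ is a multiple of $f_l(\cdot;m)$. In particular each eigenvalue of $Q_l$ is simple.

Let $\tau_l$, $l\ge1$, be the lowest eigenvalue of $Q_l$, that is, the minimum of $Q_l(f)/\int_0^1f^2r^{D-1}$ over $V_l\setminus\{0\}$, and let $\tau_0$ be the lowest nonzero eigenvalue for $l=0$.

**Lemma 4.** We have $\tau_1<\tau_2<\cdots$ and $\tau_1<\tau_0$. Hence $\mu:=\mu_{1,\alpha}(B)=p=\tau_1$ has multiplicity exactly $N$, with eigenfunctions $g(r)\,a\cdot\theta$, $a\in\mathbb R^N$, where $g=f_1(\cdot;\mu)/f_1(1;\mu)$, $g>0$ on $(0,1]$, $g(1)=1$, $g'(1)=0$. For some $\gamma>0$ all other nonzero eigenvalues of $B$ exceed $\mu+3\gamma$. Moreover $\mu>N-1$.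

*Proof.* If $f$ is a minimizer for $\tau_{l+1}$, then $Q_l(f)<Q_{l+1}(f)$ since $\lambda_l<\lambda_{l+1}$, so $\tau_l<\tau_{l+1}$.

Let $f=f_0(\cdot;\tau_0)$ be the $\tau_0$-eigenfunction and $F=f'$. Then $F\not\equiv0$, $F(1)=0$, $F=O(r)$, and differentiating the equation of $f$ gives
$$F''+\frac{D-1}rF'-\frac{D-1}{r^2}F+\tau_0F=0 .$$
Multiply by $Fr^{D-1}$ and integrate; the boundary terms vanish. So $\int_0^1(F'^2+(D-1)F^2/r^2)r^{D-1}=\tau_0\int_0^1F^2r^{D-1}$. Since $D-1>N-1=\lambda_1$, the quotient of $F$ for $Q_1$ is less than $\tau_0$, and $\tau_1<\tau_0$.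

So the lowest nonzero eigenvalue of $B$ is $\tau_1$. It is simple for $Q_1$ and occurs in no other degree, so it has multiplicity $N$, the dimension of the degree-$1$ harmonics. The gap exists because the spectrum is discrete. If $f$ minimizes $Q_1$, so does $|f|$, which therefore solves the equation and is $C^1$. At a zero in $(0,1)$, $|f|$ has zero derivative, being at a minimum; at a zero $r=1$ the derivative vanishes by the boundary condition. Both contradict uniqueness for the ODE. So $f$ has no zero on $(0,1]$, and $g$ is well defined and positive. Finally $\mu\int g^2r^{D-1}=Q_1(g)>(N-1)\int g^2r^{D-3}dr>(N-1)\int g^2r^{D-1}dr$. $\square$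

**Lemma 5.** With $\mu$ as in Lemma 4, and $f_l=f_l(\cdot;\mu)$:

(i) $f_l/r^{\beta_l}$ is nonincreasing as long as $f_l>0$. In particular $rg'/g\le\beta<1$ on $(0,1]$.

(ii) $g'>0$ on $(0,1)$.

(iii) $f_0>0$ on $[0,1]$ and $f_0'<0$ on $(0,1]$.

(iv) For $l\ge2$, $f_l>0$ on $(0,1]$ and $f_l'(1)>0$.

*Proof.* (i) Put $f_l=r^{\beta_l}k$. In $(r^{D-1}f_l')'-\lambda_lr^{D-3}f_l=-\mu r^{D-1}f_l$ the terms in $k$ without derivatives on the left cancel by the choice of $\beta_l$, and what remains is $(r^{D-1+2\beta_l}k')'=-\mu r^{D-1+2\beta_l}k$. By (6), $k$ is a power series in $r^2$, so $r^{D-1+2\beta_l}k'\to0$ at $0$. Hence $k'<0$ as long as $k>0$. For $g$ this reads $rg'/g=\beta+rk'/k\le\beta$.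

(ii) $r^{D-1}g'\to0$ at $0$, as $D-2+\beta>0$, so $r^{D-1}g'=\int_0^r\big(\frac{N-1}{s^2}-\mu\big)g\,s^{D-1}ds$. The integrand is positive for $s<\sqrt{(N-1)/\mu}<1$ and negative afterwards, and the total over $(0,1)$ is $g'(1)=0$. So the integral is positive for $0<r<1$.

(iii) Suppose $f_0$ has a first zero $r_0\le1$, and let $F=-f_0'$. From $r^{D-1}F=\mu\int_0^rf_0s^{D-1}ds$ we get $F>0$ on $(0,r_0]$. The equation at $r_0$ gives $F'(r_0)=-f_0''(r_0)=\frac{D-1}{r_0}f_0'(r_0)<0$. As in Lemma 4, $F$ satisfies $F''+\frac{D-1}rF'-\frac{D-1}{r^2}F+\mu F=0$, so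
$$\int_0^{r_0}\Big(F'^2+\frac{D-1}{r^2}F^2\Big)r^{D-1}=r_0^{D-1}F(r_0)F'(r_0)+\mu\int_0^{r_0}F^2r^{D-1}<\mu\int_0^{r_0}F^2r^{D-1}.$$
Since $N-1<D-1$, the minimum of the quotient for $l=1$ on $(0,r_0)$ is below $\mu$. By scaling that minimum is $\mu/r_0^2\ge\mu$, a contradiction. So $f_0>0$ on $[0,1]$, and $r^{D-1}f_0'=-\mu\int_0^rf_0s^{D-1}<0$.

(iv) If $f_l$ had a first zero $r_0\le1$, its restriction to $(0,r_0)$, extended by $0$, would lie in $V_l$ and satisfy $Q_l(f)=\mu\int f^2r^{D-1}$ (integrate by parts), so $\tau_l\le\mu$, against $\tau_l\ge\tau_2>\mu$. So $f_l>0$. Then $f_l(1)f_l'(1)=Q_l(f_l)-\mu\int_0^1f_l^2r^{D-1}\ge(\tau_l-\mu)\int_0^1 f_l^2r^{D-1}>0$. $\square$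

For $l=0,2,3$ put $F_l=f_l(\cdot;\mu)/f_l'(1;\mu)$ and $q_l=F_l(1)$. Thus $F_l'(1)=1$, and Lemma 5 gives, on $(0,1]$,
$$F_0<0,\quad q_0<0,\qquad F_2>0,\quad q_2>0 .$$
Put $\kappa=\mu-N+1>0$. The equations and their derivatives at $r=1$ give
$$g''=-\kappa,\qquad g'''=(D-1)\kappa-2(N-1),\qquad F_l''=-(D-1)+(\lambda_l-\mu)q_l. \tag{7}$$
For $g'''$: differentiating, $g'''+\frac{D-1}rg''-\frac{D-1}{r^2}g'-\frac{N-1}{r^2}g'+\frac{2(N-1)}{r^3}g+\mu g'=0$, and $g'(1)=0$.

## 6. Star-shaped domains: proof of Theorem B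

A test function that equals $1$ near the origin and $0$ far out gives an upper bound, provided that enough mass sits close to the origin. Star-shapedness guarantees this.

**Step 1 (mass near the origin).** Let $M=w(\Omega)$ and $\sigma(r)=|\{\theta\in S:r\theta\in\Omega\}|$. If $r\theta\in\Omega$ and $r'<r$, then $r'\theta\in\Omega$, so $\sigma$ is nonincreasing. Put $M(s)=\int_0^s\sigma r^{D-1}dr=w(\Omega\cap B_s)$, which is continuous and reaches $M$, and choose $s$ with $M(s)=M/2$. Substituting $r\mapsto r/2$,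
$$a:=M(s/2)=2^{-D}\int_0^s\sigma(r/2)r^{D-1}dr\ge2^{-D}M(s)=2^{-D}\frac M2 .$$

**Step 2 (the test function).** Let $\xi(r)=1$ for $r\le\frac s2$, $\xi=2-\frac{2r}s$ for $\frac s2\le r\le s$, $\xi=0$ for $r\ge s$. It equals $1$ on mass $a$ and $0$ on mass $M/2$. Hence, using $a\le M/2$,
$$\min_c\int_\Omega(\xi-c)^2w\ge\min_c\Big[a(1-c)^2+\frac M2c^2\Big]=\frac{aM/2}{a+M/2}\ge\frac a2\ge2^{-D}\frac M4 .$$
The energy is at most $\frac4{s^2}M(s)=\frac{2M}{s^2}$. Therefore $\mu_{1,\alpha}(\Omega)\le2^{D+3}s^{-2}$.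

**Step 3 (comparison with the ball).** Let $\rho$ be the radius of $\Omega^\sharp$. Since $\sigma\le|S|$, $|S|\rho^D/D=M=2M(s)\le2|S|s^D/D$, so $s^{-2}\le2^{2/D}\rho^{-2}$. With $\mu_{1,\alpha}(\Omega^\sharp)=p\rho^{-2}$ and $p>N-1$ (Lemma 4),
$$\mu_{1,\alpha}(\Omega)\le2^{D+3+2/D}\rho^{-2}=\frac{2^{D+3+2/D}}p\,\mu_{1,\alpha}(\Omega^\sharp)\le K\mu_{1,\alpha}(\Omega^\sharp).\qquad\blacksquare$$

## 7. Why first-order deformations of the ball do not suffice

To look for counterexamples near the ball, one first perturbs to first order: $\Omega_t=\{r<\rho_t(\theta)\}$ with $\rho_t=1+t\phi+O(t^2)$, $\phi$ smooth, $\langle\phi\rangle=0$. Then $w(\Omega_t)/w(B)=\langle\rho_t^D\rangle=1+O(t^2)$, so $\mu_{1,\alpha}(\Omega_t^\sharp)=\mu+O(t^2)$.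

Fix a unit vector $a$ and test with $u_0=g(r)\,a\cdot\theta$, where $g$ is continued past $r=1$ by (6). With $G=\int_0^1g^2r^{D-1}dr$ we have $\int_Bu_0^2w=|S|G/N$ and $\int_B|\nabla u_0|^2w=\mu|S|G/N$. At $r=1$, $|\nabla u_0|^2=|\nabla_S(a\cdot\theta)|^2=1-(a\cdot\theta)^2$ because $g'(1)=0$. The mean of $u_0$ on $\Omega_t$ is $O(t)$, so subtracting it changes the denominator by $O(t^2)$. The quotient on $\Omega_t$ is therefore
$$\mu+\frac{tN}G\big\langle\phi\,[1-(a\cdot\theta)^2-\mu(a\cdot\theta)^2]\big\rangle+O(t^2)=\mu-\frac{tN(\mu+1)}G\langle\phi\,(a\cdot\theta)^2\rangle+O(t^2). \tag{8}$$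
The quadratic form $a\mapsto\langle\phi(a\cdot\theta)^2\rangle$ has trace $\langle\phi\rangle=0$. If $\phi$ has a nonzero component of degree $2$, this form is nonzero, so it is positive for some $a$, and (8) gives $\mu_{1,\alpha}(\Omega_t)<\mu_{1,\alpha}(\Omega_t^\sharp)$ for small $t>0$. The $N$-fold eigenvalue splits with mean zero, and the lowest branch goes down.

So a counterexample near the ball must have no degree-$2$ part at first order, and the comparison is decided at second order. We take $\phi=\theta_1$. To first order this is a shift of the ball along $e_1$, since the sphere of radius $1$ about $te_1$ is $r=1+t\theta_1+O(t^2)$. For a constant weight a shift would change nothing; here it moves the domain off center. At second order we add a degree-$2$ term of adjustable size $s$. Its effect is again to split the branches with mean zero, so it can be used to make them agree. After that, only the mean of the branches matters, and the task is to show that this mean goes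 up.

## 8. The domains and a second-order expansion

From now on $e=e_1$, $\nabla$ on the sphere means $\nabla_S$, and
$$\rho_t=1+t\varphi+t^2\psi,\quad\varphi=\theta_1,\quad\psi=\bar\psi+s\psi_2,\quad\bar\psi=-\frac{D-1}{2N},\quad\psi_2=\theta_1^2-\frac1N,\qquad\Omega_t=\{r\theta:0\le r<\rho_t(\theta)\}, \tag{9}$$
with $s\in\mathbb R$ to be fixed in Section 10. As $t\to0$ the boundary converges to $S$ in $C^\infty$, so its principal curvatures converge uniformly to $1$. Thus, for small $t>0$, $\Omega_t$ is smooth, strictly convex and contains $0$. The constant $\bar\psi$ normalizes the mass: as $\langle\varphi\rangle=0=\langle\psi_2\rangle$ and $\langle\varphi^2\rangle=\frac1N$,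
$$\langle\rho_t^D\rangle=1+t^2\Big(D\bar\psi+\frac{D(D-1)}{2N}\Big)+O(t^3)=1+O(t^3).$$
So $\Omega_t^\sharp$ has radius $1+O(t^3)$ and
$$\mu_{1,\alpha}(\Omega_t^\sharp)=\mu+O(t^3). \tag{10}$$

We now build *quasimodes*: functions $v_t$ that satisfy the eigenvalue equation and the Neumann condition up to $O(t^3)$. As a toy model, if $A$ is a symmetric matrix and $|Av-mv|\le\epsilon|v|$ with $v\ne0$, then $A$ has an eigenvalue within $\epsilon$ of $m$ (expand $v$ in eigenvectors). Section 9 does this for our operator.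

Let $a=e_i$ be a coordinate vector, and $u_0=g\,a\cdot\theta$. We seek
$$v_t=u_0+tu_1+t^2u_2,\qquad(L+\mu)u_1=0,\qquad(L+\mu)u_2=-\mu_2u_0 .$$

**Step 1 (the boundary condition).** This step expands the Neumann condition in $t$. The outer normal of $\{r<\rho(\theta)\}$ is parallel to $e_r-r^{-1}\nabla\rho$, so $\partial_nv$ is a bounded factor times $v_r-\rho^{-2}\nabla\rho\cdot\nabla v$ at $r=\rho_t$. With all derivatives of $u_i$ taken at $r=1$,
$$v_r|_{\rho_t}=u_{0,r}+t(u_{1,r}+\varphi u_{0,rr})+t^2\big(u_{2,r}+\varphi u_{1,rr}+\psi u_{0,rr}+\tfrac12\varphi^2u_{0,rrr}\big)+O(t^3),$$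
$$\rho_t^{-2}\nabla\rho_t\cdot\nabla v|_{\rho_t}=t\nabla\varphi\cdot\nabla u_0+t^2\big(\nabla\psi\cdot\nabla u_0+\nabla\varphi\cdot\nabla u_1+\varphi\nabla\varphi\cdot\nabla u_{0,r}-2\varphi\nabla\varphi\cdot\nabla u_0\big)+O(t^3).$$
Since $g'(1)=0$, both $u_{0,r}$ and $\nabla u_{0,r}$ vanish at $r=1$. So orders $0,1,2$ vanish if and only if
$$u_{1,r}=-\varphi u_{0,rr}+\nabla\varphi\cdot\nabla u_0, \tag{11}$$
$$u_{2,r}=-X,\quad X=\varphi u_{1,rr}+\psi u_{0,rr}+\tfrac12\varphi^2u_{0,rrr}-\nabla\psi\cdot\nabla u_0-\nabla\varphi\cdot\nabla u_1+2\varphi\nabla\varphi\cdot\nabla u_0 . \tag{12}$$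

**Step 2 (first order).** This step solves (11). We use $\nabla(e\cdot\theta)\cdot\nabla(a\cdot\theta)=e\cdot a-(e\cdot\theta)(a\cdot\theta)$ and $u_{0,rr}=-\kappa\,a\cdot\theta$. Put $P_a=(e\cdot\theta)(a\cdot\theta)-\frac{e\cdot a}N$, a harmonic of degree $2$, because $(e\cdot x)(a\cdot x)-\frac{e\cdot a}N|x|^2$ has Laplacian $2e\cdot a-2e\cdot a=0$. As $\kappa-1=\mu-N$, the right side of (11) is
$$(\kappa-1)(e\cdot\theta)(a\cdot\theta)+e\cdot a=(\mu-N)P_a+\frac\mu N\,e\cdot a .$$
Since $F_l'(1)=1$ and $(L_l+\mu)F_l=0$, we may take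
$$u_1=(\mu-N)F_2(r)P_a+\frac\mu N(e\cdot a)F_0(r). \tag{13}$$

**Step 3 (second order, and the value of $\mu_2$).** This step solves (12). For homogeneous polynomials $P,Q$ of degrees $m,n$, on $S$ we have $\nabla_SP\cdot\nabla_SQ=\nabla P\cdot\nabla Q-mnPQ$. So $X$ is the restriction to $S$ of a polynomial of degree at most $3$, hence a finite sum of harmonics of degree at most $3$. Its degree-$1$ component is a multiple of $a\cdot\theta$: if $a=e_1$, $X$ is invariant under rotations and reflections of $(\theta_2,\dots,\theta_N)$; if $a=e_i$ with $i\ge2$, $X$ is odd in $\theta_i$. In the second case only $\theta_i$ among the linear functions is odd in $\theta_i$.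

The components of $-X$ of degree $l\in\{0,2,3\}$ are matched by multiples of $F_lY_l$. For degree $1$ put $\dot f=\partial_\mu f_1(\cdot;\mu)/f_1(1;\mu)$. Differentiating $(L_1+\mu)f_1=0$ in $\mu$ gives $(L_1+\mu)\dot f=-g$. By (6), $\dot f=O(r^{\beta+2})$ at $0$, so Green's identity reads
$$-G=\int_0^1r^{D-1}\big[g(L_1+\mu)\dot f-\dot f(L_1+\mu)g\big]dr=\big[r^{D-1}(g\dot f'-\dot fg')\big]_0^1=\dot f'(1).$$
The function $\mu_2\dot f\,a\cdot\theta$ satisfies $(L+\mu)(\mu_2\dot f\,a\cdot\theta)=-\mu_2u_0$ and has radial derivative $-\mu_2G\,a\cdot\theta$ at $r=1$. The degree-$1$ component of $-X$ is $-N\langle X\,a\cdot\theta\rangle\,a\cdot\theta$. They agree if and only if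
$$\mu_2=\mu_2(a)=\frac NG\,\langle(a\cdot\theta)X\rangle. \tag{14}$$

**Step 4 (the weak form).** This step turns $v_t$ into an approximate weak solution. With (13), (14), $v_t$ is smooth for all $r>0$, $|\partial_nv_t|\le Ct^3$ on $\partial\Omega_t$, and
$$(L+\mu+t^2\mu_2)v_t=t^3\mu_2u_1+t^4\mu_2u_2 ,$$
which is $O(t^3)$ in $L^2(\Omega_t,w)$, as $u_1,u_2$ are bounded. Also $v_t\in W(\Omega_t)$ by Lemma 2: each radial factor other than those of degree $0$ is $O(r^{b})$ with derivative $O(r^{b-1})$, $b:=\beta>0$, the degree-$0$ factor has derivative $O(r)$, and $2b-2+D>0$. Let $h\in W(\Omega_t)$ and integrate by parts on $\Omega_t\setminus B_\epsilon$: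
$$\int_{\Omega_t\setminus B_\epsilon}\nabla v_t\cdot\nabla h\,w=-\int_{\Omega_t\setminus B_\epsilon}(Lv_t)h\,w+\int_{\partial\Omega_t}(\partial_nv_t)h\,w-\int_{\partial B_\epsilon}(\partial_rv_t)h\,w .$$
By Lemma 1, $\int_0r^{-2}\big(\int_{\partial B_r}h^2w\big)dr<\infty$. If $\int_{\partial B_r}h^2w\ge c_0r$ held for some $c_0>0$ and all small $r$, this would diverge, so there are $\epsilon_k\to0$ with $\int_{\partial B_{\epsilon_k}}h^2w=o(\epsilon_k)$. Since $|\partial_rv_t|\le C\epsilon^{b-1}$ on $\partial B_\epsilon$ and $w$ has mass $|S|\epsilon^{D-1}$ on $\partial B_\epsilon$, the inner term is at most $C\epsilon_k^{b-1}\epsilon_k^{(D-1)/2}\,o(\epsilon_k^{1/2})=o(\epsilon_k^{b-1+D/2})\to0$. The outer term is at most $Ct^3\|h\|_1$ by the trace inequality. Its constant is uniform in small $t$: transport $h$ to $B$ by the map $\Phi_t$ of Section 9 and use the ordinary trace inequality on $\{\frac12<r<1\}$, where the weight is between positive constants. Altogether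
$$\Big|\int_{\Omega_t}\nabla v_t\cdot\nabla h\,w-(\mu+t^2\mu_2)\int_{\Omega_t}v_th\,w\Big|\le Ct^3\|h\|_1\qquad\text{for all }h\in W(\Omega_t). \tag{15}$$

## 9. From quasimodes to eigenvalues

**Step 1 (counting eigenvalues).** This step shows that $\Omega_t$ has exactly $N$ eigenvalues near $\mu$. Let $\chi$ be smooth, $\chi=0$ for $r<\frac13$, $\chi=1$ for $r>\frac23$, and
$$\Phi_t(r\theta)=r\theta\,\big(1+\chi(r)(\rho_t(\theta)-1)\big).$$
On each ray the radial derivative is $1+O(t)>0$ and $r=1$ is sent to $\rho_t(\theta)$. So $\Phi_t:B\to\Omega_t$ is a diffeomorphism for small $t$. It is the identity near $0$, $\|D\Phi_t-I\|_\infty=O(t)$ and $w\circ\Phi_t=(1+O(t))w$. Hence $v\mapsto v\circ\Phi_t$ is an isomorphism $W(\Omega_t)\to W(B)$ that changes $\int v^2w$ and $\int|\nabla v|^2w$ by factors $1+O(t)$. So $W(\Omega_t)\hookrightarrow L^2(\Omega_t,w)$ is compact, the spectrum of $\Omega_t$ is discrete, and by min–max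
$$m_k=\min_{\dim Z=k}\ \max_{v\in Z\setminus\{0\}}\ \frac{\int|\nabla v|^2w}{\int v^2w}$$
each $m_k(\Omega_t)$ equals $(1+O(t))m_k(B)$, with $O(t)$ uniform in $k$. By Lemma 4, for small $t$ the spectrum of $\Omega_t$ consists of $0$ (simple), $N$ eigenvalues in $(\mu-\gamma,\mu+\gamma)$ counted with multiplicity, and eigenvalues above $\mu+2\gamma$. (We take $\gamma<\mu/2$, as we may.)

**Step 2 (symmetry classes).** This step separates these $N$ eigenvalues. $\Omega_t$ and $\Phi_t$ are compatible with the action of $O(N-1)$ on $(x_2,\dots,x_N)$, because $\rho_t$ depends on $\theta_1$ only. Let $\mathcal S_1$ be the functions invariant under $O(N-1)$. For $j\ge2$ let $\mathcal S_j$ be the functions odd in $x_j$ and invariant under the group $O(N-2)$ acting on the coordinates $x_i$, $i\ne1,j$ (for $N=2$ this group is trivial). Averaging over the group, and taking odd parts, are orthogonal projections that commute with each other and with both quadratic forms. So each $\mathcal S_j$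 reduces the eigenvalue problem: it has an eigenbasis of its own. The classes are mutually orthogonal: functions in $\mathcal S_j$, $j\ge2$, are odd in $x_j$, whereas those in $\mathcal S_1$, and those in $\mathcal S_k$ with $k\ge2$, $k\ne j$, are even in $x_j$.

On $B$, the function $g\,a\cdot\theta$ lies in $\mathcal S_j$ only if $a$ is a multiple of $e_j$. So in $\mathcal S_j$ the eigenvalue $\mu$ is simple with eigenfunction $g\theta_j$. Since $\Phi_t$ respects the classes, min–max within $\mathcal S_j$ shows that $\Omega_t$ has exactly one eigenvalue $\mu^{(j)}(t)\in(\mu-\gamma,\mu+\gamma)$ in $\mathcal S_j$, and all other eigenvalues in $\mathcal S_j$ are $0$ or above $\mu+2\gamma$. Exchanging $x_2$ and $x_j$ gives $\mu^{(j)}=\mu^{(2)}$ for $j\ge2$. By orthogonality these are all $N$ eigenvalues found in Step 1. Hence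
$$\mu_{1,\alpha}(\Omega_t)=\min\big(\mu^{(1)}(t),\mu^{(2)}(t)\big).$$

**Step 3 (location).** This step places $\mu^{(j)}(t)$ up to $O(t^3)$. Let $a=e_j$, $j\in\{1,2\}$. All ingredients of $v_t$ respect the symmetries, so $v_t\in\mathcal S_j$. Expand $v_t=\sum_kv_k\mathbf e_k$ in an orthonormal eigenbasis of $\mathcal S_j$ in $L^2(\Omega_t,w)$ with eigenvalues $m_k$, and put $m=\mu+t^2\mu_2(e_j)$. For $h=\sum h_k\mathbf e_k$, (15) says $|\sum_k(m_k-m)v_kh_k|\le Ct^3(\sum_k(1+m_k)h_k^2)^{1/2}$. Choosing $h_k=(m_k-m)v_k/(1+m_k)$ for finitely many $k$ and letting their number grow,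
$$\sum_k\frac{(m_k-m)^2}{1+m_k}v_k^2\le C^2t^6 .$$
If $m_k\ne\mu^{(j)}$, the factor is bounded below. For $m_k=0$ it is $m^2\ge\mu^2/4$. For $m_k>\mu+2\gamma$ we use that $x\mapsto(x-m)^2/(1+x)$ is increasing for $x>m$ and $m<\mu+\gamma$, so it is at least $\gamma^2/(1+\mu+2\gamma)$. So these $v_k$ have total square $O(t^6)$. As $\|v_t\|_{L^2(w)}$ is bounded below, the remaining coefficient is bounded below, and $|\mu^{(j)}(t)-m|\le C't^3$. Therefore
$$\mu_{1,\alpha}(\Omega_t)=\mu+t^2\min\big(\mu_2(e_1),\mu_2(e_2)\big)+O(t^3). \tag{16}$$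

## 10. Balancing the two branches and computing their mean

**Step 1 (choice of $s$).** This step makes the two coefficients in (16) equal. By (13), $u_1$ does not depend on $\psi$. The $s$-dependent part of $X$ is $s\big(-\kappa\psi_2(a\cdot\theta)-\nabla\psi_2\cdot\nabla(a\cdot\theta)\big)$. Since $\Delta_S\psi_2=-2N\psi_2$, we have $\langle\nabla\psi_2\cdot\nabla(a\cdot\theta)^2\rangle=2N\langle\psi_2(a\cdot\theta)^2\rangle$, so the $s$-dependent part of $\langle(a\cdot\theta)X\rangle$ is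
$$s\big\langle-\kappa\psi_2(a\cdot\theta)^2-\tfrac12\nabla\psi_2\cdot\nabla(a\cdot\theta)^2\big\rangle=-s(\kappa+N)\langle\psi_2(a\cdot\theta)^2\rangle=-s(\mu+1)\langle\psi_2(a\cdot\theta)^2\rangle .$$
This is the splitting already seen in (8). Now $\langle\psi_2\theta_1^2\rangle=\mathrm{Var}(\theta_1^2)>0$. Since $\sum_i\langle\psi_2\theta_i^2\rangle=\langle\psi_2\rangle=0$ and the terms with $i\ge2$ are equal, $\langle\psi_2\theta_2^2\rangle=-\frac1{N-1}\mathrm{Var}(\theta_1^2)$. So $\mu_2(e_1)-\mu_2(e_2)$ is affine in $s$ with nonzero slope, and we fix $s$ so that $\mu_2(e_1)=\mu_2(e_2)$. As $\mu_2(e_i)=\mu_2(e_2)$ for $i\ge2$ by symmetry, both equal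
$$\bar m=\frac1N\sum_i\mu_2(e_i)=\frac1G\sum_i\langle\theta_iX_{e_i}\rangle ,$$
where $X_a$ is $X$ for the vector $a$. By (10) and (16), $\mu_{1,\alpha}(\Omega_t)-\mu_{1,\alpha}(\Omega_t^\sharp)=\bar mt^2+O(t^3)$. Theorem C follows once $\bar m>0$.

**Step 2 (the sum over $i$).** This step evaluates $\bar m$. We use
$$\sum_i\theta_i^2=1,\quad\sum_i\theta_i\nabla\theta_i=0,\quad\sum_i\theta_iP_{e_i}=\tfrac{N-1}N\theta_1,\quad\sum_i\theta_i\nabla P_{e_i}=\nabla\theta_1,\quad\langle\theta_1^2\rangle=\tfrac1N,\quad\langle|\nabla\theta_1|^2\rangle=\tfrac{N-1}N .$$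
The third holds since $P_{e_i}=\theta_1\theta_i-\frac1N\delta_{1i}$, and the fourth since $\nabla P_{e_i}=\theta_i\nabla\theta_1+\theta_1\nabla\theta_i$. Take the six terms of (12) in order.

1. $\varphi u_{1,rr}$ contributes $\langle\theta_1^2\rangle\big[(\mu-N)\frac{N-1}NF_2''(1)+\frac\mu NF_0''(1)\big]$.
2. $\psi u_{0,rr}$ contributes $-\kappa\langle\psi\rangle=-\kappa\bar\psi$.
3. $\frac12\varphi^2u_{0,rrr}$ contributes $\frac1{2N}g'''(1)$.
4. $-\nabla\psi\cdot\nabla u_0$ contributes $0$, because $\sum\theta_i\nabla\theta_i=0$.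
5. $-\nabla\varphi\cdot\nabla u_1$ contributes $-(\mu-N)q_2\langle|\nabla\theta_1|^2\rangle=-(\mu-N)q_2\frac{N-1}N$.
6. $2\varphi\nabla\varphi\cdot\nabla u_0$ contributes $0$ for the same reason as the fourth.

Hence
$$G\bar m=\tfrac1N\Big[(\mu-N)\tfrac{N-1}NF_2''(1)+\tfrac\mu NF_0''(1)\Big]-\kappa\bar\psi+\tfrac1{2N}g'''(1)-(\mu-N)q_2\tfrac{N-1}N .$$
Insert (7) and $\bar\psi=-\frac{D-1}{2N}$. The terms with $D-1$ add up to $\frac{D-1}N\big[\kappa-(\mu-N)\frac{N-1}N-\frac\mu N\big]$, and the bracket is zero because $(\mu-N)\frac{N-1}N+\frac\mu N=\mu-N+1=\kappa$. From the rest, using $F_2''(1)=-(D-1)+(2N-\mu)q_2$ and $F_0''(1)=-(D-1)-\mu q_0$, the $q_2$-terms combine through $(2N-\mu)-N=N-\mu$ and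
$$NG\bar m=\Sigma:=-\frac{N-1}N(\mu-N)^2q_2-\frac{\mu^2}Nq_0-(N-1). \tag{17}$$

## 11. The mean is positive

In (17) the $q_2$-term and the last term are not positive, and the $q_0$-term is positive. We need exact information on $q_2$ and $q_0$. For a constant weight a shift is harmless and $\partial_eu_0$ would solve the same equation as $u_0$. So we compute how far $\partial_eu_0$ is from doing this. From $u_0=\frac gr\,a\cdot x$,
$$\partial_eu_0=\frac gr\,e\cdot a+\Big(g'-\frac gr\Big)(e\cdot\theta)(a\cdot\theta)=d_2P_a+d_0\,e\cdot a,\qquad d_2=g'-\frac gr,\quad d_0=\frac1N\Big(g'+(N-1)\frac gr\Big).$$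

**Step 1 (two identities).** This step expresses $q_2$ and $q_0$ through integrals of known sign. The equation $g''=-\frac{D-1}rg'+\frac{N-1}{r^2}g-\mu g$ and its derivative give
$$(L_l+\mu)g'=\frac{D+N-2-\lambda_l}{r^2}g'-\frac{2(N-1)}{r^3}g,\qquad(L_l+\mu)\frac gr=-\frac{2g'}{r^2}+\frac{N+2-D-\lambda_l}{r^3}g .$$
For the second, $\big(\frac gr\big)''=\frac{g''}r-\frac{2g'}{r^2}+\frac{2g}{r^3}$, and $g''$ is replaced by the equation. With $\lambda_2=2N$, $\lambda_0=0$ and $D-N=\alpha$,
$$(L_2+\mu)d_2=\frac\alpha{r^2}\Big(g'+\frac gr\Big),\qquad(L_0+\mu)d_0=-\frac\alpha{Nr^2}\Big((N-1)\frac gr-g'\Big).$$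
At $r=1$, since $g=1$, $g'=0$, $g''=-\kappa$: $d_2=-1$, $d_2'=N-\mu$, $d_0=\frac{N-1}N$, $d_0'=-\frac\mu N$. Apply Green's identity on $(0,1)$ to $F_2,d_2$ and to $F_0,d_0$. The boundary terms at $0$ are $O(r^{D-3+\beta+\beta_l})$ with $l=2$, respectively $l=0$, and vanish because $D-2+\beta=\frac{N-1}\beta>1$. The same inequality makes the integrals below converge. We get
$$\alpha\int_0^1r^{D-3}F_2\Big(g'+\frac gr\Big)dr=q_2(N-\mu)+1,\qquad-\frac\alpha N\int_0^1r^{D-3}F_0\Big((N-1)\frac gr-g'\Big)dr=-\frac\mu Nq_0-\frac{N-1}N,$$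
that is,
$$(\mu-N)q_2=1-\alpha I_2,\qquad-\mu q_0=N-1+\alpha I_0, \tag{18}$$
$$I_2=\int_0^1r^{D-3}F_2\Big(g'+\frac gr\Big)dr>0,\qquad I_0=\int_0^1r^{D-3}(-F_0)\Big((N-1)\frac gr-g'\Big)dr>0 .$$
The signs come from Lemma 5: $F_2>0$, $-F_0>0$, $g>0$, $g'\ge0$, and $g'<\frac gr\le(N-1)\frac gr$. Substituting (18) in (17), the terms without $\alpha$ are $-(N-1)(\mu-N)+\mu(N-1)-N(N-1)=0$, and
$$N\Sigma=\alpha\big[(N-1)(\mu-N)I_2+\mu I_0\big]. \tag{19}$$
The factor $\alpha$ in front is what one expects, since a shift costs nothing when the weight is constant.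

**Step 2 (the case $\mu\ge N$).** By (19), $\Sigma\ge\frac\alpha N\mu I_0>0$.

**Step 3 (the case $\mu<N$: a lower bound for $D$).** Now (19) contains a negative term, and we return to (17) with explicit bounds. Put $\delta=N-\mu$ and $E=D-1$. By Lemma 4, $0<\delta<1$. From $g'(1)=0$ we have $\int_0^1\big(\frac{N-1}{r^2}-\mu\big)g\,r^{D-1}dr=0$, and $g=r^\beta k$ with $k$ nonincreasing. Both $r^{-2}$ and $k$ are nonincreasing, so Chebyshev's integral inequality gives
$$\mu=(N-1)\frac{\int_0^1r^{-2}k\,r^{D-1+\beta}dr}{\int_0^1k\,r^{D-1+\beta}dr}\ge(N-1)\frac{\int_0^1r^{D-3+\beta}dr}{\int_0^1r^{D-1+\beta}dr}=(N-1)\Big(1+\frac2{D-2+\beta}\Big)=N-1+2\beta ,$$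
using $\beta(D-2+\beta)=N-1$. So $\delta\le1-2\beta$, i.e. $\beta\le\frac{1-\delta}2$. The relation $D=2-\beta+\frac{N-1}\beta$ is decreasing in $\beta$, hence
$$E\ge1-\frac{1-\delta}2+\frac{2(N-1)}{1-\delta}\ge\frac12+\frac{2(N-1)}{1-\delta}. \tag{20}$$
In particular $E>2N-\frac32\ge N$, so $\mu<N<E$.

**Step 4 (a bound for $q_0$).** This step shows $-q_0>E/\mu$. Let $\zeta=-f_0'/(rf_0)$ on $(0,1]$, which is allowed by Lemma 5(iii). The equation for $f_0$ gives $r\zeta'=\mu+r^2\zeta^2-D\zeta$, and $f_0=1-\frac{\mu r^2}{2D}+\cdots$ gives $\zeta(0^+)=\mu/D$. Let $c=\mu/E<1$, so $\zeta(0^+)<c$. At a first point in $(0,1]$ with $\zeta=c$ we would have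
$$0\le r\zeta'=\mu+r^2c^2-Dc\le Ec+c^2-(E+1)c=c(c-1)<0,$$
which is impossible. So $\zeta(1)<c$, and $-q_0=-f_0(1)/f_0'(1)=1/\zeta(1)>E/\mu$.

**Step 5 (a bound for $q_2$).** This step shows $q_2\le\frac{E+3}N$. By Lemma 5(i), $F_2/r^{\beta_2}$ is nonincreasing, so $F_2\ge q_2r^{\beta_2}$ on $(0,1]$. Since $\frac{2N}{r^2}-\mu\ge2N-\mu>0$,
$$1=F_2'(1)=\int_0^1r^{D-1}\Big(\frac{2N}{r^2}-\mu\Big)F_2\,dr\ge q_2(2N-\mu)\int_0^1r^{D-1+\beta_2}dr=q_2\frac{2N-\mu}{D+\beta_2}\ge q_2\frac N{D+2},$$
using $\mu<N$ and $\beta_2<2$. As $D+2=E+3$, the bound follows.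

**Step 6 (conclusion for $\mu<N$).** Insert Steps 4 and 5 in (17):
$$N\Sigma>\mu E-N(N-1)-\frac{N-1}N\delta^2(E+3)=C(\delta)E-N(N-1)-\frac{3(N-1)}N\delta^2,\qquad C(\delta)=N-\delta-\frac{N-1}N\delta^2 .$$
$C$ is concave with $C(0)=N$ and $C(1)=N-1-\frac{N-1}N=\frac{(N-1)^2}N>0$, so $C(\delta)\ge(1-\delta)C(0)+\delta C(1)\ge N(1-\delta)$. By (20), $C(\delta)E\ge N(1-\delta)\cdot\frac{2(N-1)}{1-\delta}=2N(N-1)$. Therefore
$$N\Sigma>N(N-1)-\frac{3(N-1)}N\delta^2=(N-1)\Big(N-\frac{3\delta^2}N\Big)>0,$$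
because $N^2\ge4>3\delta^2$.

In both cases $\Sigma>0$, so $\bar m=\Sigma/(NG)>0$. With (10) and (16), $\mu_{1,\alpha}(\Omega_t)-\mu_{1,\alpha}(\Omega_t^\sharp)=\bar mt^2+O(t^3)>0$ for all small $t>0$. This proves Theorem C. Since the $\Omega_t$ are convex and contain $0$, they are star-shaped about $0$, so the constant in Theorem B cannot be $1$. $\blacksquare$
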